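\title{A nonzero complex with empty support}

\begin{abstract}
For a complex $M$ of modules over a commutative ring $R$, \v{C}ech complexes on finite sequences in a prime $\mathfrak p$, applied to $M_\mathfrak p$, define a support $\operatorname{supp}M\subseteq\operatorname{Spec}R$. We show that this support does not detect vanishing in general: over a polynomial ring in countably many variables with coefficients in any nonzero ring there is a complex in degrees $\le 0$ that is not acyclic and has empty support. The same holds for every ring with an infinite monomial sequence. In the example each prime is excluded from the support by at most two elements, and we show that one element never suffices. Support does detect vanishing when $\operatorname{Spec}R$ is a Noetherian space and when $R$ is a Pr\"ufer domain.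
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $R$ be a commutative ring and $\mathrm D(R)$ the unbounded derived category of $R$-modules. Complexes are graded cohomologically, $\otimes$ is the tensor product over $R$, and a complex is zero in $\mathrm D(R)$ exactly when it is acyclic. For a complex $M$ and a prime $\mathfrak p$ put $M_\mathfrak p=M\otimes R_\mathfrak p$.

The first thing to ask of a notion of support is that it be empty only for $M=0$. The naive support $\operatorname{Supp}M=\{\mathfrak p : M_\mathfrak p\text{ is not acyclic}\}$ has this property, because localization is exact and a module with all localizations zero is zero. But it is coarse: with $\mathfrak p$ it contains every prime $\mathfrak q\supseteq\mathfrak p$, and it does not distinguish the $\mathbb Z$-modules $\mathbb Z$ and $\mathbb Q$. A finer notion asks whether $M_\mathfrak p$ has a part that is concentrated at the closed point of $\operatorname{Spec}R_\mathfrak p$.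

For $x\in R$ let $\check C_x=(R\to R_x)$ be the localization map, placed in degrees $0$ and $1$. For a finite sequence $\underline x=x_1,\dots,x_n$ and a complex $N$ put
\[
\check C_{\underline x}=\check C_{x_1}\otimes\cdots\otimes\check C_{x_n},\qquad H^i_{\underline x}(N)=H^i(\check C_{\underline x}\otimes N).
\]
If $N$ is a module, $H^0_{\underline x}(N)$ is the kernel of $N\to\bigoplus_j N_{x_j}$, the set of elements killed by a power of each $x_j$. So $\check C_{\underline x}\otimes N$ measures the part of $N$ that lives on the closed set $V(\underline x)$. The closed point of $\operatorname{Spec}R_\mathfrak p$ need not be cut out by finitely many elements, and for this reason one tests with all finite sequences in $\mathfrak p$.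

\begin{definition}\label{def:supp}
The \emph{support} $\operatorname{supp}M$ of a complex $M$ is the set of primes $\mathfrak p$ such that for every finite sequence $\underline x$ in $\mathfrak p$ one has $H^i_{\underline x}(M_\mathfrak p)\ne0$ for some $i\in\mathbb Z$. A finite sequence $\underline x$ in $\mathfrak p$ with $\check C_{\underline x}\otimes M_\mathfrak p$ acyclic is a \emph{witness} at $\mathfrak p$; thus $\mathfrak p\notin\operatorname{supp}M$ if and only if there is a witness at $\mathfrak p$. The category $\mathrm D(R)$ is \emph{supportive} if for every $M\in\mathrm D(R)$ one has $\operatorname{supp}M=\emptyset$ if and only if $M=0$.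
\end{definition}

Since $R_0=0$ we have $\check C_0=R$, so the single element $0$ is a witness at $\mathfrak p$ exactly when $M_\mathfrak p$ is acyclic. Hence $\operatorname{supp}M\subseteq\operatorname{Supp}M$, and $M=0$ implies $\operatorname{supp}M=\emptyset$. Only the converse is in question.

\begin{example}\label{ex:first}
(a) Let $\kappa=R_\mathfrak p/\mathfrak pR_\mathfrak p$. Then $\operatorname{Supp}\kappa=V(\mathfrak p)$, but $\operatorname{supp}\kappa=\{\mathfrak p\}$. Indeed, if $\mathfrak q\not\supseteq\mathfrak p$ then $\kappa_\mathfrak q=0$. If $\mathfrak q\supseteq \mathfrak p$ then $\kappa_\mathfrak q=\kappa$; for $\mathfrak q\neq\mathfrak p$ any $x\in\mathfrak q\setminus\mathfrak p$ is a witness, because $\kappa\to\kappa_x$ is an isomorphism; and for $\mathfrak q=\mathfrak p$ every $x\in\mathfrak p$ has $\kappa_x=0$, so $\check C_{\underline x}\otimes\kappa=\kappa\neq0$. In particular $\operatorname{supp}\mathbb Q=\{(0)\}$ over $\mathbb Z$.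

(b) $\operatorname{supp}R=\operatorname{Spec}R$. A bounded acyclic complex of flat modules stays acyclic when tensored with a module, so a witness $\underline x$ at $\mathfrak p$ would make $\check C_{\underline x}\otimes R_\mathfrak p\otimes\kappa=\kappa$ acyclic.
\end{example}

The following question is posed in \cite{Sanders}.

\medskip
\noindent\textbf{Question.} \emph{Is $\mathrm D(R)$ supportive for every commutative ring $R$?}
\medskip

There is a known partial answer, which we quote for comparison; none of our proofs uses it.

\begin{theorem}[known]\label{thm:known}
Let $M$ be a complex over a commutative ring $R$. Assume that $H^i(M)=0$ for $i\ll0$ (for example, $M$ is a module), or that the primes of $R$ satisfy the descending chain condition. Then $\operatorname{supp}M=\emptyset$ if and only if $M=0$. In particular $\mathrm D(R)$ is supportive when $R$ is Noetherian or has Krull dimension $0$.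
\end{theorem}

This suggests the answer yes: a nonzero complex has a nonzero cohomology module, that module has nonempty support, and one expects some prime in the support of some cohomology module to be seen by $M$. The answer is no. The contribution of one cohomology module to $\check C_{\underline x}\otimes M_\mathfrak p$ can be canceled by that of a module in lower degree (Example~\ref{ex:plane}), and when the degrees are unbounded below and enough independent elements are available, this can be arranged at every prime. The following condition says what ``independent'' has to mean.

\begin{definition}\label{def:monomial}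
A finite sequence $z_1,\dots,z_n$ in $R$ is \emph{monomial} if
\begin{equation}\label{eq:MC}
(z_1\cdots z_n)^t\notin(z_1^{t+1},\dots,z_n^{t+1})R\qquad\text{for all }t\ge0 .
\end{equation}
An infinite sequence $z_1,z_2,\dots$ is monomial if $z_1,\dots,z_n$ is monomial for every $n\ge1$.
\end{definition}

For $t=0$ the condition says that $z_1,\dots,z_n$ generate a proper ideal. For $n=2$ and $t=1$ it says $z_1z_2\notin(z_1^2,z_2^2)$, which fails as soon as one element divides the other.

\begin{theorem}\label{thm:main}
Let $R$ be a commutative ring that contains an infinite monomial sequence, written $x_1,y_1,x_2,y_2,\dots$. Then there is a complex $M\ne0$ in $\mathrm D(R)$, concentrated in degrees $\le0$, such that for every prime $\mathfrak p$: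
\begin{enumerate}
\item[(A)] if $x_i,y_i\in\mathfrak p$ for some $i$, then $H^*_{x_i,y_i}(M_\mathfrak p)=0$;
\item[(B)] otherwise $M_\mathfrak p=0$.
\end{enumerate}
Hence $\operatorname{supp}M=\emptyset$, and $\mathrm D(R)$ is not supportive.
\end{theorem}

\begin{corollary}\label{cor:poly}
For every nonzero commutative ring $k$, the category $\mathrm D(k[x_1,y_1,x_2,y_2,\dots])$ is not supportive. The answer to the Question is therefore no.
\end{corollary}

The complex $M$ is bounded above, and by Theorem~\ref{thm:known} no counterexample has cohomology bounded below. Its witnesses have length at most two, and this too cannot be improved.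

\begin{theorem}\label{thm:one}
Let $R$ be a commutative ring.
\begin{enumerate}
\item[(a)] Let $M\in\mathrm D(R)$. If for every prime $\mathfrak p$ there is a single element $x\in\mathfrak p$ with $H^*_x(M_\mathfrak p)=0$, then $M=0$.
\item[(b)] Assume that for every prime $\mathfrak p$ each finite subset of $\mathfrak p$ lies in $\sqrt{yR_\mathfrak p}$ for some $y\in\mathfrak p$. Then $\mathrm D(R)$ is supportive. This applies to valuation rings and Pr\"ufer domains of any Krull dimension.
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:noeth}
If $\operatorname{Spec}R$ is a Noetherian topological space, then $\mathrm D(R)$ is supportive.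
\end{theorem}

No descending chain condition on primes is assumed in either theorem. We do not give a classification of the rings with $\mathrm D(R)$ supportive.

Section~\ref{sec:cech} collects what is needed about \v{C}ech complexes. Section~\ref{sec:block} proves Theorem~\ref{thm:one}(a) and is led by that proof to the building block of the counterexample, which is assembled in Section~\ref{sec:main}. Section~\ref{sec:wide} finds monomial sequences in many rings, and Section~\ref{sec:positive} proves the positive results.

\section{\v{C}ech complexes}\label{sec:cech}

We use the following standard facts.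
\begin{enumerate}
\item[(F1)] If $F$ is a bounded complex of flat modules, then $F\otimes-$ preserves acyclic complexes and quasi-isomorphisms (induct on the number of nonzero terms of $F$). This applies to $\check C_{\underline x}$, so $\operatorname{supp}M$ depends only on the isomorphism class of $M$ in $\mathrm D(R)$.
\item[(F2)] Localization and filtered colimits are exact, so they commute with cohomology; tensor products commute with colimits.
\item[(F3)] A complex of modules over a ring $A$ is acyclic if and only if its localizations at all primes of $A$ are. For a multiplicative set $S\subseteq R$ the primes of $S^{-1}R$ correspond to the primes $\mathfrak q$ of $R$ disjoint from $S$, and the localization of $S^{-1}N$ at such a prime is $N_\mathfrak q$.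
\item[(F4)] The radical $\sqrt I$ of an ideal $I$ is the intersection of the primes that contain $I$.
\item[(F5)] If $x\notin\mathfrak q$, then $\check C_x\otimes R_\mathfrak q$ is a two-term complex whose differential is an isomorphism. It is contractible, and so is its tensor product with any complex.
\end{enumerate}
The order of the factors of a tensor product is irrelevant up to isomorphism. For $x\in R$ and any complex $N$, the degreewise split sequence $0\to R_x[-1]\to\check C_x\to R\to0$ gives an exact sequence of complexes
\begin{equation}\label{eq:ses}
0\to N_x[-1]\to\check C_x\otimes N\to N\to0 ,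
\end{equation}
whose connecting homomorphisms are the localization maps $H^j(N)\to H^j(N)_x$.

\begin{lemma}\label{lem:single}
Let $x\in R$ and let $N$ be a complex.
\begin{enumerate}
\item[(a)] $\check C_x\otimes N$ is acyclic if and only if $x$ acts bijectively on every $H^j(N)$.
\item[(b)] If $N_x$ is acyclic, then $\check C_x\otimes N\to N$ is a quasi-isomorphism.
\end{enumerate}
\end{lemma}

\begin{proof}
Both parts follow from the long exact sequence of \eqref{eq:ses}. For (a), note that a localization map $H\to H_x$ of modules is bijective if and only if $x$ acts bijectively on $H$.
\end{proof}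

The next lemma says that $\check C_{\underline x}\otimes N$ vanishes away from $V(\underline x)$, and that a witness stays a witness when its zero set shrinks. It is the tool behind every proof below.

\begin{lemma}\label{lem:radical}
Let $\underline x$ be a finite sequence, $I$ the ideal it generates, and $N$ a complex.
\begin{enumerate}
\item[(a)] If $w\in\sqrt I$, then $(\check C_{\underline x}\otimes N)_w$ is acyclic.
\item[(b)] If $\underline w$ is a finite sequence in $\sqrt I$ and $\check C_{\underline w}\otimes N$ is acyclic, then $\check C_{\underline x}\otimes N$ is acyclic. In particular, whether $\check C_{\underline x}\otimes N$ is acyclic depends only on $\sqrt I$.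
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By (F3) it suffices to localize at the primes $\mathfrak q$ with $w\notin\mathfrak q$. Such a prime does not contain $I$, so some $x_j$ is not in $\mathfrak q$, and $(\check C_{\underline x}\otimes N)_\mathfrak q$ is contractible by (F5).

(b) Let $\underline w=w_1,\dots,w_m$ and $N_i=\check C_{w_{i+1}}\otimes\cdots\otimes\check C_{w_m}\otimes N$, so that $N_0=\check C_{\underline w}\otimes N$ and $N_m=N$. By (a) and Lemma~\ref{lem:single}(b), the map
\[
\check C_{\underline x}\otimes N_{i-1}\cong\check C_{w_i}\otimes(\check C_{\underline x}\otimes N_i)\to\check C_{\underline x}\otimes N_i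
\]
is a quasi-isomorphism for $1\le i\le m$. Thus $\check C_{\underline x}\otimes N$ is quasi-isomorphic to $\check C_{\underline x}\otimes N_0$, which is acyclic by (F1).
\end{proof}

The following observation explains the descending chain condition in Theorem~\ref{thm:known}: under it, a nonempty set of primes has a minimal element.

\begin{proposition}\label{prop:minimal}
Every minimal element of $\operatorname{Supp}M$ lies in $\operatorname{supp}M$.
\end{proposition}

\begin{proof}
Let $\mathfrak p$ be minimal in $\operatorname{Supp}M$ and $x\in\mathfrak p$. The localizations of $(M_\mathfrak p)_x$ are the $M_\mathfrak q$ with $x\notin\mathfrak q\subseteq\mathfrak p$; these are acyclic by minimality, so $(M_\mathfrak p)_x$ is acyclic by (F3). For $x_1,\dots,x_n\in\mathfrak p$ the complex $\check C_{x_2,\dots,x_n}\otimes(M_\mathfrak p)_{x_1}$ is then acyclic by (F1), and Lemma~\ref{lem:single}(b) removes the factor $\check C_{x_1}$ from $\check C_{\underline x}\otimes M_\mathfrak p$. Repeating this, $\check C_{\underline x}\otimes M_\mathfrak p$ is quasi-isomorphic to $M_\mathfrak p\neq0$.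
\end{proof}

So the naive support of a counterexample is a nonempty set of primes without minimal elements.

\section{Witnesses of length one and of length two}\label{sec:block}

The set $\operatorname{Supp}M$ may have no minimal element, but the naive support $V(\operatorname{ann}\alpha)$ of a single cohomology class $\alpha$ always has one: by Zorn's lemma there is a minimal prime over every proper ideal, since the intersection of a chain of primes is prime. Such a prime shows what a counterexample must look like locally.

\begin{lemma}\label{lem:class}
Let $0\ne\alpha\in H^j(M)$ and let $\mathfrak p$ be a minimal prime over $\mathfrak a=\operatorname{ann}\alpha$. Then $\alpha/1\neq0$ in $H^j(M_\mathfrak p)$, and $\alpha/1$ is killed by a power of each $x\in\mathfrak p$.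
\end{lemma}

\begin{proof}
No element outside $\mathfrak p$ kills $\alpha$, because $\mathfrak a\subseteq\mathfrak p$; so $\alpha/1\neq0$. By minimality $\mathfrak pR_\mathfrak p$ is the only prime of $R_\mathfrak p$ that contains $\mathfrak aR_\mathfrak p$. By (F4) each $x\in\mathfrak p$ has a power in $\mathfrak aR_\mathfrak p$, and this ideal kills $\alpha/1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:one}(a)]
Suppose $M\neq0$. Take $\alpha$ and $\mathfrak p$ as in Lemma~\ref{lem:class}, and $x\in\mathfrak p$ with $H^*_x(M_\mathfrak p)=0$. By Lemma~\ref{lem:single}(a), $x$ acts bijectively on $H^j(M_\mathfrak p)$. But a power of $x$ kills the nonzero element $\alpha/1$, a contradiction.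
\end{proof}

If $M\neq0$ has empty support, the same choice of $\mathfrak p$ produces a witness $\underline x$ and a complex $N=M_\mathfrak p$ with two properties that seem to conflict: $\check C_{\underline x}\otimes N$ is acyclic, and yet $N$ has a nonzero cohomology class killed by a power of each $x_j$. For sequences of length one they do conflict. For length two they do not, and the example can be read off from the \v{C}ech complex
\[
\check C_{x,y}=\big(R\xrightarrow{\;1\mapsto(1,1)\;}R_x\oplus R_y\xrightarrow{\;(a,b)\mapsto b-a\;}R_{xy}\big)\qquad\text{in degrees }0,1,2 .
\]
All terms but the first are localizations at elements of the ideal $(x,y)$, and such terms are annihilated by $\check C_{x,y}\otimes-$. So we delete the first term and set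
\[
Q(x,y)=\big(R_x\oplus R_y\xrightarrow{\;(a,b)\mapsto b-a\;}R_{xy}\big)\qquad\text{in degrees }-1,0 .
\]
Its cohomology in degree $0$ contains the class of $1/xy$, which is killed by $x$ and by $y$, because $x/xy=1/y$ is the image of $(0,1/y)$ and $y/xy=1/x$ is the image of $(-1/x,0)$. For a single element the same recipe leaves only the module $R_x$, which has no $x$-torsion.

\begin{lemma}\label{lem:block}
Let $x,y\in R$ and $Q=Q(x,y)$.
\begin{enumerate}
\item[(a)] $\check C_{x,y}\otimes Q\otimes N$ is acyclic for every complex $N$.
\item[(b)] If $\mathfrak p$ is a prime with $x\notin\mathfrak p$ or $y\notin\mathfrak p$, then $R_\mathfrak p[1]\to Q_\mathfrak p$, $1\mapsto(1,1)$, is a quasi-isomorphism.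
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Tensor the degreewise split sequence $0\to R_{xy}\to Q\to(R_x\oplus R_y)[1]\to0$ with $L=\check C_{x,y}\otimes N$. The outer terms become $L_{xy}$ and $(L_x\oplus L_y)[1]$, which are acyclic by Lemma~\ref{lem:radical}(a).

(b) By (F5) the complex $\check C_{x,y}\otimes R_\mathfrak p$ is acyclic, that is, $0\to R_\mathfrak p\to Q^{-1}_\mathfrak p\to Q^0_\mathfrak p\to0$ is exact.
\end{proof}

With Example~\ref{ex:first}(b) this gives $\operatorname{supp}Q(x,y)=\operatorname{Spec}R\setminus V(x,y)$.

\begin{example}\label{ex:plane}
Let $R=k[x,y]$ with $k\neq0$, and $Q=Q(x,y)$. The module $R_{xy}$ is free over $k$ on the monomials $x^ay^b$ with $a,b\in\mathbb Z$; the submodules $R_x$ and $R_y$ are spanned by the monomials with $b\ge0$ and with $a\ge0$. Hence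
\[
H^{-1}(Q)=\{(f,f): f\in R_x\cap R_y\}\cong R,\qquad H^0(Q)=E:=\bigoplus_{a,b\le-1}k\,x^ay^b ,
\]
and the class of $1/xy$ is nonzero. Neither cohomology module is annihilated by $\check C_{x,y}\otimes-$. Since $E_x=E_y=0$, we get $\check C_{x,y}\otimes E=E$ in degree $0$. The display also shows that $\check C_{x,y}$ has cohomology $E$ in degree $2$ and nothing else, so $\check C_{x,y}\otimes R[1]$ has cohomology $E$ in degree $1$ only. The kernel of $Q\to E$ is quasi-isomorphic to $R[1]$, and by Lemma~\ref{lem:block}(a) the connecting map
\[
E=H^0(\check C_{x,y}\otimes E)\to H^1(\check C_{x,y}\otimes R[1])=E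
\]
is an isomorphism. The two contributions cancel. The price is the module $R$ in degree $-1$, which gives $Q$ its support outside $V(x,y)$.
\end{example}

\section{The counterexample}\label{sec:main}

One block removes the closed set $V(x,y)$ from the support, and away from that set it acts as a shift by one. A tensor product of $n$ blocks $Q(x_i,y_i)$ removes $n$ closed sets and looks like $R[n]$ away from them. Its support has not disappeared, but the cohomology responsible for it sits in degree $-n$. In a colimit over $n$ every fixed degree is eventually left behind, whatever the transition maps are. The difficulty is to choose maps for which the colimit is nonzero. A chain map $R\to Q(x,y)$ is an element of $R_{xy}$, and we take $1/xy$. Composing these maps sends $1$ to $1/(x_1y_1\cdots x_ny_n)$, and the monomial condition says exactly that this element survives.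

\begin{lemma}\label{lem:nonzero}
Let $z_1,\dots,z_r\in R$, $\pi=z_1\cdots z_r$ and $\pi_j=\prod_{l\neq j}z_l$. The sequence $z_1,\dots,z_r$ is monomial if and only if $1/\pi\notin\sum_j\operatorname{im}(R_{\pi_j}\to R_\pi)$.
\end{lemma}

\begin{proof}
In $R_\pi$ we have $1/\pi_j=z_j/\pi$. If $\pi^t=\sum_ja_jz_j^{t+1}$, then $1/\pi=\pi^t/\pi^{t+1}=\sum_ja_j/\pi_j^{t+1}$ lies in the sum of the images. Conversely, suppose that $1/\pi$ lies in it. Using a common exponent $t\ge1$, write
\[
\frac{\pi^{t-1}}{\pi^t}=\frac1\pi=\sum_j\frac{a_j}{\pi_j^{\,t}}=\frac{\sum_ja_jz_j^t}{\pi^t}\qquad\text{in }R_\pi,\quad a_j\in R .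
\]
Then $\pi^{s+t-1}=\sum_ja_j\pi^sz_j^t$ in $R$ for some $s\ge0$. As $\pi^sz_j^t=\pi_j^sz_j^{s+t}$, this violates \eqref{eq:MC} for the exponent $s+t-1\ge0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $Q_i=Q(x_i,y_i)$, and let $u_i\colon R\to Q_i$ be the $R$-linear map with $u_i(1)=1/x_iy_i\in Q_i^0$; it is a chain map because $Q_i^1=0$. Put
\[
C_0=R,\qquad C_n=Q_1\otimes\cdots\otimes Q_n,\qquad M=\operatorname{colim}_nC_n ,
\]
with transition maps $\mathrm{id}\otimes u_{n+1}\colon C_n=C_n\otimes R\to C_n\otimes Q_{n+1}=C_{n+1}$. Each $C_n$ is a bounded complex of flat modules in degrees $-n,\dots,0$, so $M$ is concentrated in degrees $\le0$.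

\emph{$M$ is nonzero.} Write $z_1,\dots,z_{2n}$ for $x_1,y_1,\dots,x_n,y_n$, and let $\pi,\pi_j$ be as in Lemma~\ref{lem:nonzero}. Since $R_a\otimes R_b=R_{ab}$, we have $C_n^0=R_\pi$. A summand of $C_n^{-1}$ takes $Q_i^{-1}=R_{x_i}\oplus R_{y_i}$ from one factor and $R_{x_ly_l}$ from all others, so it is a sum of two localizations of $R$, each at the product of all $z_l$ but one. Thus $C_n^{-1}=\bigoplus_{j=1}^{2n}R_{\pi_j}$, the differential is a localization map up to sign on each summand, and
\[
H^0(C_n)=R_\pi\Big/\sum_j\operatorname{im}(R_{\pi_j}\to R_\pi).
\]
The element $1\in H^0(C_0)=R$ maps to the class of $1/\pi$, which is nonzero by Lemma~\ref{lem:nonzero}. An element of a term of a directed system has zero image in the colimit only if it has zero image at a finite stage. So the image $\alpha$ of $1$ in $H^0(M)=\operatorname{colim}_nH^0(C_n)$ is nonzero.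

\emph{(A)} For $n\ge i$ the complex $C_n$ has $Q_i$ as a tensor factor, so $\check C_{x_i,y_i}\otimes C_n$ is acyclic by Lemma~\ref{lem:block}(a). By (F2) the colimit $\check C_{x_i,y_i}\otimes M$ is acyclic, and so is its localization $\check C_{x_i,y_i}\otimes M_\mathfrak p$. If $x_i,y_i\in\mathfrak p$, this pair is a witness at $\mathfrak p$.

\emph{(B)} Suppose that for every $i$ one of $x_i,y_i$ is not in $\mathfrak p$. Tensoring the quasi-isomorphism $R_\mathfrak p[1]\to(Q_{n+1})_\mathfrak p$ of Lemma~\ref{lem:block}(b) with $C_n$ gives, by (F1), a quasi-isomorphism $(C_n)_\mathfrak p[1]\to(C_{n+1})_\mathfrak p$. By induction $H^j((C_n)_\mathfrak p)\cong H^{j+n}(R_\mathfrak p)$, which is zero unless $n=-j$. For fixed $j$ all terms but at most one of the system $H^j((C_n)_\mathfrak p)$ vanish, so its colimit $H^j(M_\mathfrak p)$ is zero, and $0$ is a witness at $\mathfrak p$.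
\end{proof}

Parts (A) and (B) hold for any infinite sequence in any ring; the monomial condition enters only in the proof that $\alpha\neq0$, and by Lemma~\ref{lem:nonzero} it cannot be weakened there. Without it $M$ can vanish: over a ring covered by Theorem~\ref{thm:one}(b) or~\ref{thm:noeth} the construction gives $M=0$ for every sequence. That the sequence is infinite is used in (B): at a prime $\mathfrak p$ that contains none of the first $n$ pairs, $(C_n)_\mathfrak p$ is a shift of $R_\mathfrak p$, so $\mathfrak p\in\operatorname{supp}C_n$.

\begin{remark}\label{rem:ann}
The class $\alpha$ is killed by every member $z_j$ of the sequence: for $2n\ge j$ the element $z_j\cdot(1/\pi)=1/\pi_j$ is zero in $H^0(C_n)$.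
\end{remark}

\section{Rings with monomial sequences}\label{sec:wide}

\begin{proof}[Proof of Corollary~\ref{cor:poly}]
Denote the variables by $z_1,z_2,\dots$. The ring is free over $k$ on the monomials, and the ideal $(z_1^{t+1},\dots,z_n^{t+1})$ is spanned by the monomials divisible by some $z_j^{t+1}$ with $j\le n$. The monomial $(z_1\cdots z_n)^t$ is not among them, and $k\neq0$, so \eqref{eq:MC} holds. Apply Theorem~\ref{thm:main}.
\end{proof}

\begin{example}\label{ex:H0}
For the polynomial ring, $H^0(M)$ can be written down. As in Example~\ref{ex:plane}, $H^0(C_n)$ is free over $k$ on the Laurent monomials with exponent $\le-1$ in each of $z_1,\dots,z_{2n}$ and exponent $\ge0$ in the later variables. The transition map divides by $x_{n+1}y_{n+1}$; it kills a basis monomial that involves $x_{n+1}$ or $y_{n+1}$ and sends the others injectively to basis monomials. So a monomial survives to the colimit exactly when it involves no later variable, and $H^0(M)$ is free over $k$ on the formal products $\prod_{j\ge1}z_j^{-a_j}$ with $a_j\ge1$ for all $j$ and $a_j=1$ for almost all $j$. The class $\alpha$ is $\prod_jz_j^{-1}$. For $k$ a field, the primes $(z_n,z_{n+1},\dots)$ form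 an infinite descending chain, as Theorem~\ref{thm:known} requires.
\end{example}

Monomial sequences arise from regular sequences in any ring. Recall that the Koszul complex $K(\underline z;R)$ of $\underline z=z_1,\dots,z_n$ is the tensor product of the complexes $R\xrightarrow{z_j}R$ in homological degrees $1,0$, and that $\underline z$ is \emph{Koszul-regular} if $H_i(K(\underline z;R))=0$ for $i>0$. The sequence is \emph{regular} if each $z_j$ acts injectively on $R/(z_1,\dots,z_{j-1})$. Regular sequences are Koszul-regular: $K(z_1,\dots,z_j;R)$ is the mapping cone of $z_j$ on $K(z_1,\dots,z_{j-1};R)$, which by induction resolves $R/(z_1,\dots,z_{j-1})$.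

\begin{lemma}\label{lem:koszul}
If $z_1,\dots,z_n$ is Koszul-regular and $(z_1,\dots,z_n)\neq R$, then $z_1,\dots,z_n$ is monomial.
\end{lemma}

\begin{proof}
The idea is to transfer the statement from a polynomial ring, with Koszul-regularity in the role of flatness. Let $\Lambda=\mathbb Z[T_1,\dots,T_n]\to R$ send $T_j$ to $z_j$, and let $\Lambda_0=\Lambda/(T_1,\dots,T_n)$. The Koszul complex $K(\underline T;\Lambda)$ is a free resolution of $\Lambda_0$, and $K(\underline T;\Lambda)\otimes_\Lambda R=K(\underline z;R)$. Hence $\operatorname{Tor}_1^\Lambda(\Lambda_0,R)=0$.

Fix $t\ge0$. The ring $\Lambda_t=\Lambda/(T_1^{t+1},\dots,T_n^{t+1})$ is free over $\mathbb Z$ on the monomials with all exponents $\le t$. The basis element $(T_1\cdots T_n)^t$ is killed by every $T_j$, so $1\mapsto(T_1\cdots T_n)^t$ defines an injection $\Lambda_0\to\Lambda_t$. Its cokernel $W$ is free over $\mathbb Z$ on the remaining monomials. List these in order of decreasing total degree. Multiplication by $T_j$ sends each of them to zero or to an earlier one, so the spans of the initial segments form a finite filtration of $W$ by $\Lambda$-submodules with all subquotients isomorphic to $\Lambda_0$. The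 long exact sequences of $\operatorname{Tor}$ give $\operatorname{Tor}_1^\Lambda(W,R)=0$. Therefore $\Lambda_0\otimes_\Lambda R\to\Lambda_t\otimes_\Lambda R$ is injective; this is the map
\[
R/(z_1,\dots,z_n)\to R/(z_1^{t+1},\dots,z_n^{t+1}),\qquad1\mapsto(z_1\cdots z_n)^t .
\]
Its source is nonzero, so $1$ has nonzero image, which is \eqref{eq:MC}.
\end{proof}

\begin{corollary}\label{cor:wide}
$\mathrm D(R)$ is not supportive in each of the following cases.
\begin{enumerate}
\item[(1)] There are a ring map $R\to S$ and an infinite sequence in $R$ whose image in $S$ is monomial.
\item[(2)] There is an infinite sequence $z_1,z_2,\dots$ in $R$ such that, for every $n$, the sequence $z_1,\dots,z_n$ is Koszul-regular (for example, regular) and $(z_1,\dots,z_n)\neq R$.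
\item[(3)] $R=\prod_mS_m$, where the $S_m$ are Noetherian local rings of unbounded depth.
\end{enumerate}
\end{corollary}

\begin{proof}
In each case we exhibit an infinite monomial sequence in $R$. For (1), a relation $(z_1\cdots z_n)^t\in(z_1^{t+1},\dots,z_n^{t+1})$ in $R$ maps to such a relation in $S$; so a finite sequence whose image is monomial is monomial. Case (2) is Lemma~\ref{lem:koszul}.

(3) The depth $d_m$ of $S_m$ is the maximal length of a regular sequence in its maximal ideal; choose one, $z_1^{(m)},\dots,z_{d_m}^{(m)}$. Let $z_i\in R$ have $m$-th component $z_i^{(m)}$ if $i\le d_m$ and $0$ otherwise. Given $n$, pick $m$ with $d_m\ge n$. The image of $z_1,\dots,z_n$ in $S_m$ is a regular sequence that generates a proper ideal, so it is monomial by Lemma~\ref{lem:koszul}, and then $z_1,\dots,z_n$ is monomial in $R$ by the argument for (1).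
\end{proof}

In (3) each factor is Noetherian, so $\mathrm D(S_m)$ is supportive: the property is not preserved by infinite products. An instance is $\prod_{m\ge1}k[[t_1,\dots,t_m]]$ with $k$ a field. The failure also occurs for local rings.

\begin{proposition}\label{prop:local}
Let $R$ and $M$ be as in Theorem~\ref{thm:main}. There is a maximal ideal $\mathfrak m$ with $M_\mathfrak m\neq0$, and for such $\mathfrak m$ the category $\mathrm D(R_\mathfrak m)$ is not supportive. For $R=k[x_1,y_1,x_2,y_2,\dots]$ with $k$ a field one may take $\mathfrak m=(x_1,y_1,x_2,y_2,\dots)$, and $R_\mathfrak m$ is a local domain.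
\end{proposition}

\begin{proof}
If $\mathfrak m$ is a maximal ideal that contains the proper ideal $\operatorname{ann}\alpha$, then $\alpha/1\neq0$ in $H^0(M_\mathfrak m)$. In the polynomial ring over a field, $\operatorname{ann}\alpha$ contains the maximal ideal generated by the variables by Remark~\ref{rem:ann}, so it equals that ideal. Now let $M_\mathfrak m\ne0$. A prime of $R_\mathfrak m$ has the form $\mathfrak qR_\mathfrak m$ with $\mathfrak q\subseteq\mathfrak m$, and the localization of $M_\mathfrak m$ at it is $M_\mathfrak q$. The \v{C}ech complex over $R_\mathfrak m$ on the image of $\underline x$ is $\check C_{\underline x}\otimes R_\mathfrak m$, so the image of a witness for $M$ at $\mathfrak q$ is a witness for $M_\mathfrak m$ at $\mathfrak qR_\mathfrak m$. Thus $M_\mathfrak m$ has empty support over $R_\mathfrak m$.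
\end{proof}

\section{Two classes of rings where support detects vanishing}\label{sec:positive}

Both results rest on Lemma~\ref{lem:radical}(b), which lets us replace a given witness by a more convenient one. In the first class of rings the new witness has length one.

\begin{proof}[Proof of Theorem~\ref{thm:one}(b)]
Let $\operatorname{supp}M=\emptyset$ and let $\mathfrak p$ be a prime. Take a witness $\underline x$ at $\mathfrak p$ and $y\in\mathfrak p$ such that the image of $\underline x$ lies in $\sqrt{yR_\mathfrak p}$. Lemma~\ref{lem:radical}(b), applied over the ring $R_\mathfrak p$ to the complex $M_\mathfrak p$, shows that $\check C_y\otimes M_\mathfrak p$ is acyclic. By part (a), $M=0$.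

A valuation ring is a domain that contains $a$ or $a^{-1}$ for each nonzero $a$ in its fraction field; so of any two of its elements one divides the other. A Pr\"ufer domain is a domain whose localizations at primes are valuation rings. Valuation rings are Pr\"ufer domains, since the defining property passes to larger subrings of the fraction field. If $R$ is a Pr\"ufer domain and $x_1,\dots,x_n\in\mathfrak p$, then some $x_i$ divides all the others in $R_\mathfrak p$, and $y=x_i$ works.
\end{proof}

If $R$ has Krull dimension $0$, then $\mathfrak pR_\mathfrak p=\sqrt{0R_\mathfrak p}$ by (F4), and $y=0$ works at every prime.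

Now let $\operatorname{Spec}R$ be Noetherian: every descending chain of closed subsets stabilizes, or equivalently every nonempty family of closed subsets has a minimal member. This holds for Noetherian rings, where ascending chains of ideals stabilize. Proposition~\ref{prop:minimal} looked for small primes, which may not exist; the hypothesis instead provides small closed sets, so we induct on these. It also makes every closed set the zero set of a finite sequence, so that at a prime $\mathfrak q$ a single \v{C}ech complex cuts out $V(\mathfrak q)$ and absorbs every witness.

\begin{proof}[Proof of Theorem~\ref{thm:noeth}]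
Every closed set $V(\mathfrak a)$ equals $V(\underline x)$ for a finite sequence $\underline x$. Otherwise, given $f_1,\dots,f_n\in\mathfrak a$, the set $V(f_1,\dots,f_n)$ is strictly larger than $V(\mathfrak a)$, so some $f_{n+1}\in\mathfrak a$ has $V(f_1,\dots,f_{n+1})\subsetneq V(f_1,\dots,f_n)$, and we obtain an infinite strictly descending chain.

Let $\operatorname{supp}M=\emptyset$. Call a closed set $Z=V(\underline x)$ \emph{good} if $\check C_{\underline x}\otimes M$ is acyclic. By (F4) the set $Z$ determines the radical of the ideal generated by $\underline x$, so by Lemma~\ref{lem:radical}(b) this does not depend on the choice of $\underline x$. We show that every closed set is good. For $\operatorname{Spec}R=V(0)$ this says that $\check C_0\otimes M=M$ is acyclic.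

Suppose not, and let $Z=V(\underline x)$ be minimal among the closed sets that are not good. Let $I$ be the ideal generated by $\underline x$ and $N=\check C_{\underline x}\otimes M$, which is not acyclic. Lemma~\ref{lem:radical}(a) with $w=1$ shows that $\sqrt I\neq R$. Let $v\notin\sqrt I$. By (F4) some prime in $Z$ does not contain $v$, so $V(v,\underline x)\subsetneq Z$ is good, which means that $\check C_v\otimes N$ is acyclic. By Lemma~\ref{lem:single}(a),
\begin{equation}\label{eq:bij}
\text{every }v\notin\sqrt I\text{ acts bijectively on every }H^j(N).
\end{equation}

\emph{Case 1: $\sqrt I$ is not prime.} As $\sqrt I$ is proper, there are $v,v'\notin\sqrt I$ with $w=vv'\in\sqrt I$. By \eqref{eq:bij} the element $w$ acts bijectively, so $H^j(N)\cong H^j(N)_w$, and this is zero by Lemma~\ref{lem:radical}(a).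

\emph{Case 2: $\sqrt I=\mathfrak q$ is prime.} By \eqref{eq:bij}, $H^j(N)\cong H^j(N)_\mathfrak q=H^j(\check C_{\underline x}\otimes M_\mathfrak q)$. Here, and only here, we use the hypothesis on $M$: there is a witness $\underline w$ at $\mathfrak q$. It lies in $\mathfrak q=\sqrt I$ and makes $\check C_{\underline w}\otimes M_\mathfrak q$ acyclic, so $\check C_{\underline x}\otimes M_\mathfrak q$ is acyclic by Lemma~\ref{lem:radical}(b).

In both cases $N$ is acyclic, a contradiction.
\end{proof}

The last example is a ring to which both theorems apply although its primes do not satisfy the descending chain condition.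

\begin{example}\label{ex:valuation}
Order $\Gamma=\bigoplus_{n\ge1}\mathbb Ze_n$ by declaring $\gamma>0$ when the last nonzero coordinate of $\gamma$ is positive; this is a totally ordered group. For a field $k$ and $0\neq f\in k[t_1,t_2,\dots]$ let $v(f)\in\Gamma$ be the least exponent vector of a monomial of $f$. Then $v(fg)=v(f)+v(g)$ and $v(f+g)\ge\min(v(f),v(g))$ if $f+g\neq0$, so $v$ extends to the nonzero elements of the fraction field with the same properties, and $A=\{a:v(a)\ge0\}\cup\{0\}$ is a valuation ring in which $a$ divides $b$ if and only if $v(a)\le v(b)$.

Let $\Gamma_n$ be the span of $e_1,\dots,e_n$, with $\Gamma_0=0$. If $0\le\gamma\le\delta\in\Gamma_n$ then $\gamma\in\Gamma_n$, since a positive element outside $\Gamma_n$ exceeds all of $\Gamma_n$. Consequently, for nonzero $a,b\in A$ we have $v(ab)\in\Gamma_n$ if and only if $v(a),v(b)\in\Gamma_n$, and $v(a+b)\in\Gamma_n$ forces $v(a)\in\Gamma_n$ or $v(b)\in\Gamma_n$. Hence $\mathfrak p_n=\{a\in A\setminus\{0\}:v(a)\notin\Gamma_n\}\cup\{0\}$ is a prime ideal. As $t_{n+1}\in\mathfrak p_n\setminus\mathfrak p_{n+1}$, the chain $\mathfrak p_0\supsetneq\mathfrak p_1\supsetneq\cdots$ does not stabilize, and its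 intersection is $0$.

These are all the nonzero primes. Let $\mathfrak p$ be one and $0\neq a\in\mathfrak p$ with $v(a)\in\Gamma_N$; then $a$ divides $t_{N+1}$, so there is a least $n\ge0$ with $t_{n+1}\in\mathfrak p$. If $0\neq b\in\mathfrak p_n$, then $2v(b)>e_{n+1}$, so $t_{n+1}$ divides $b^2$ and $b\in\mathfrak p$. If $b\in A\setminus\mathfrak p_n$, then $b$ is a unit for $n=0$, and $b$ divides a power of $t_n\notin\mathfrak p$ for $n\ge1$; so $b\notin\mathfrak p$. Thus $\mathfrak p=\mathfrak p_n$. A nonzero ideal lies in only finitely many $\mathfrak p_n$, so every proper closed subset of $\operatorname{Spec}A$ is finite, and $\operatorname{Spec}A$ is Noetherian.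
\end{example}

\begin{thebibliography}{1}

\bibitem{Sanders}
William T. Sanders, \emph{Support and vanishing for non-Noetherian rings and tensor triangulated categories}, arXiv:1710.10199 (2017).

\end{thebibliography}
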